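# Highest Abelian subgroups with trivial intersection

## 1. Groups that contain no $\mathbb Z^2$

Take a group and look at its Abelian subgroups that are as large as possible, in a sense to be made precise. Can finitely many of them meet only in the identity? An obvious obstruction is a central element $z$ of infinite order: it can be added to any Abelian subgroup, so a large one should already contain a power of $z$. A central element of infinite order in a finite index subgroup obstructs for the same reason. The question is whether, for CAT(0) groups, this is the only obstruction.

Here are the precise notions. The rank of an Abelian group $A$ is its torsion-free rank, $\dim_{\mathbb Q}(A\otimes\mathbb Q)$.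

**Definition.** An Abelian subgroup $A\le G$ is *highest* if $A$ does not have a finite index subgroup that lies in an Abelian subgroup of higher rank.

**Definition.** A group $G$ has the *Abelian intersection property* (AIP) if there is a finite sequence of highest Abelian subgroups $A_1,\dots,A_n\le G$, with $n\ge 1$ and not necessarily proper, such that $\bigcap_i A_i=\{e\}$.

Highest does not mean maximal: in $\mathbb Z$ the subgroup $2\mathbb Z$ is highest. The trivial subgroup $\{e\}$ is highest exactly when every Abelian subgroup has rank $0$, that is, when $G$ is a torsion group.

**Example: virtually $\mathbb Z^n$.** Let $N\cong\mathbb Z^n$, $n\ge1$, have finite index in $G$, and let $A$ be highest. Then $A\cap N$ has finite index in $A$ and lies in $N$, so $\operatorname{rank}A\ge n$. Hence $A\cap N$ has rank $n$ and therefore finite index in $N$. Finitely many highest subgroups thus meet in an infinite group, and $G$ does not have AIP. The infinite dihedral group is of this kind, and its center is trivial. So a hypothesis on the center of $G$ alone is not enough. The same is shown by the Bieberbach groups with trivial center. One has to look at finite index subgroups too.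

**Example: a free group.** In the free group on $a,b$ every Abelian subgroup is cyclic, so $\langle a\rangle$ and $\langle b\rangle$ are highest, and they meet trivially.

We start with groups in which no Abelian subgroup has rank $2$.

**Proposition 1.** Let $G$ be a finitely generated group all of whose Abelian subgroups have rank at most $1$. If $G$ and every finite index subgroup have finite center, then $G$ has AIP.

*Proof.* If $G$ has no element of infinite order, $\{e\}$ is highest and we are done with $n=1$. Otherwise every infinite cyclic subgroup is highest, because $1$ is the largest rank there is. If there are $g,h$ of infinite order with $\langle g\rangle\cap\langle h\rangle=\{e\}$, we are done with $n=2$.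

Suppose there are no such $g,h$, and fix $g$ of infinite order. Then every element of infinite order has a positive power in $\langle g\rangle$. We shall find a finite index subgroup with infinite center, which contradicts the hypothesis.

Let $x\in G$. Since $xgx^{-1}$ has infinite order, there are nonzero integers $p,q$ with $xg^px^{-1}=g^q$. Put $\Delta(x)=q/p\in\mathbb Q^*$. If also $xg^{p'}x^{-1}=g^{q'}$, then $xg^{pp'}x^{-1}$ equals both $g^{qp'}$ and $g^{q'p}$, so $q/p=q'/p'$ and $\Delta$ is well defined. If $yg^py^{-1}=g^q$ and $xg^{p'}x^{-1}=g^{q'}$, then
$$xy\,g^{pp'}(xy)^{-1}=xg^{qp'}x^{-1}=g^{qq'},$$
so $\Delta(xy)=\Delta(x)\Delta(y)$. Finally, $\Delta(x)=1$ if and only if $x$ commutes with $g^p$ for some $p\ne0$.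

We claim that $\Delta(G)\subseteq\{\pm1\}$. If $\Delta(x)\ne\pm1$, then $\Delta(x)$ has infinite order in $\mathbb Q^*$, so $x$ has infinite order. Hence $x^j\in\langle g\rangle$ for some $j\ge1$. Then $x^j$ commutes with $g$ and $\Delta(x)^j=1$, a contradiction.

So $K=\ker\Delta$ has index at most $2$. It is finitely generated, say by $x_1,\dots,x_s$, and $x_j$ commutes with $g^{p_j}$ for some $p_j\ge1$. With $N=p_1\cdots p_s$, the element $g^N$ commutes with all of $K$. As $g\in K$, the element $g^N$ is central in $K$ and has infinite order. $\blacksquare$

The heart of the proof is the claim: an element that acts on $\langle g\rangle$ with infinite order must itself have infinite order, so a power of it lies in $\langle g\rangle$ and cannot act at all.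

## 2. Higher rank: what changes, and the theorems

Four things in the proof of Proposition 1 depended on rank one.

1. An infinite cyclic subgroup was automatically highest. In $F_2\times F_2$, with free bases $a,b$ and $c,d$ of the factors, $\langle a\rangle$ is not highest, since it lies in $\langle a\rangle\times\langle c\rangle$.
2. Two highest subgroups met trivially or in finite index. In $\mathbb Z\times F_2$, with $z$ generating $\mathbb Z$, the subgroups $\langle z\rangle\times\langle a\rangle$ and $\langle z\rangle\times\langle b\rangle$ meet in $\langle z\rangle$. They are highest, because an Abelian subgroup has cyclic image in $F_2$ and hence rank at most $2$.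
3. The group $\mathbb Q^*$ has only $\pm1$ as torsion. Its place will be taken by $GL_k(\mathbb Q)$.
4. An element of infinite order had a power in the single subgroup $\langle g\rangle$ that we were looking at. In general it has no reason to have a power in a prescribed highest subgroup.

The last point is the serious one, and Section 4 shows that it defeats a natural attempt. First, the results.

A *CAT(0) group* is a group acting properly and cocompactly by isometries on a CAT(0) space. Here "proper action" is as in Bridson–Haefliger, *Metric spaces of non-positive curvature*, cited as [BH]: every point $x$ has a ball $U$ around it such that $gU\cap U\neq\emptyset$ for only finitely many $g$. CAT(0) spaces are nonempty. Kropholler and O'Donnell, "Groups with arbitrary cubical dimension gap", arXiv:1912.05055 (2019), is the source of the following conjecture: a CAT(0) group $G$ such that $G$ and every finite index subgroup have finite center has AIP. It is true, and the hypothesis is also necessary.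

For a group $G$ let $\mathcal F(G)$ be the set of highest Abelian subgroups of $G$ that are free Abelian of finite rank. Say $G$ has *bounded Abelian rank* if there is $d<\infty$ bounding the rank of every Abelian subgroup.

**Theorem A.** Let $G$ be a CAT(0) group such that $G$ and every finite index subgroup have finite center. Then $G$ has AIP.

**Theorem B.** Let $G$ be a finitely generated group of bounded Abelian rank. Then $\mathcal F(G)\ne\emptyset$. Let $k$ be the minimal rank of an intersection of finitely many members of $\mathcal F(G)$, and $r$ the minimal rank of a member of $\mathcal F(G)$.

1. There are $n\le r-k+1$ members $A_1,\dots,A_n\in\mathcal F(G)$ such that $B=\bigcap A_i$ has rank $k$, and there is a finite index subgroup $K\le G$ such that $Z(K)$ contains a finite index subgroup $B_0$ of $B$.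
2. If $H\le G$ has finite index, $z\in Z(H)$ and $A\le G$ is any highest Abelian subgroup, then $z^m\in A$ for some $m\ge1$.
3. $k=\max\{\operatorname{rank}Z(H):[G:H]<\infty\}$.
4. $G$ has AIP $\iff k=0\iff$ no finite index subgroup of $G$ has a central element of infinite order. In that case at most $r+1$ highest subgroups suffice.

**Theorem C.** Let $G$ be a CAT(0) group.

1. $G$ has AIP if and only if every finite index subgroup of $G$ (including $G$) has finite center.
2. $G$ has a finite index subgroup of the form $\mathbb Z^k\times Q$ with $Q$ having AIP; the integer $k$ is unique and equals the $k$ of Theorem B.

**Two groups by hand.** In $F_2\times F_2$ we have $(\langle a\rangle\times\langle c\rangle)\cap(\langle b\rangle\times\langle d\rangle)=\{e\}$. Both subgroups are highest: an Abelian subgroup has cyclic image in each factor, so its rank is at most $2$. Thus AIP holds and $k=0$. In $\mathbb Z\times F_2$, a highest $A$ lies in the Abelian group $\langle A,z\rangle$, which must then have the same rank as $A$. So a power of $z$ lies in $A$ (fact (R4) below). Every finite intersection of highest subgroups therefore has rank at least $1$. Since $\langle z\rangle$ is such an intersection, $k=1$, and one can take $K=G$.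

**Why $\mathcal F(G)$ asks for free Abelian groups of finite rank.** In $\mathbb Z[1/2]\rtimes\langle t\rangle$, with $t$ acting as multiplication by $2$, let an Abelian subgroup contain an element outside $\mathbb Z[1/2]$. That element acts on $\mathbb Z[1/2]$ as multiplication by $2^n$, $n\ne0$, and fixes only $0$. So the subgroup meets $\mathbb Z[1/2]$ trivially and is cyclic. All Abelian subgroups therefore have rank at most $1$, and $\mathbb Z[1/2]$ is highest. But $\mathbb Z\le\mathbb Z[1/2]$ has the same rank and infinite index. Inside a free Abelian group of finite rank, equal rank does mean finite index, and the proof uses this constantly.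

## 3. Rank, commensurated subgroups, and a rational representation

Let $C$ be an Abelian group. We use these standard facts.

* **(R1)** The kernel of $C\to C\otimes\mathbb Q$ is the torsion subgroup. So torsion-free subgroups of $C$ embed in $C\otimes\mathbb Q$, elements with linearly independent images generate a free Abelian group on those elements, and $\operatorname{rank}C\ge n$ if and only if $C$ contains $\mathbb Z^n$.
* **(R2)** Since $\mathbb Q$ is flat over $\mathbb Z$, rank is additive in short exact sequences. In particular it does not increase on passing to a subgroup, and a finite index subgroup has the same rank.
* **(R3)** If $C$ is free Abelian of finite rank and $D\le C$ has the same rank, then $[C:D]<\infty$: the quotient $C/D$ is finitely generated of rank $0$.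
* **(R4)** If $D\le C$ have the same finite rank, every $c\in C$ has a positive power in $D$. Indeed the image of $c$ lies in the span of $D$, so there are $p\ge1$ and $d\in D$ such that $c^pd^{-1}$ has zero image. Then $c^pd^{-1}$ has some finite order $q$, and $c^{pq}=d^q\in D$.

**Definition.** A subgroup $B\le G$ is *commensurated* if for every $g\in G$ the group $B\cap gBg^{-1}$ has finite index in both $B$ and $gBg^{-1}$.

Example: in $\mathbb Z[1/2]\rtimes\langle t\rangle$ the subgroup $\mathbb Z$ is commensurated and not normal. Indeed $t^{-1}$ carries $\mathbb Z$ to $\frac12\mathbb Z$, and in general a conjugate of $\mathbb Z$ is $2^n\mathbb Z$ for some $n\in\mathbb Z$. The next lemma replaces the homomorphism $\Delta$; in this example it sends $t$ to $2$.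

**Lemma 2.** Let $B\le G$ be commensurated and free Abelian of rank $k<\infty$, and let $V=B\otimes\mathbb Q\cong\mathbb Q^k$, so that $B\subset V$. There is a homomorphism $\rho:G\to GL(V)$ with $\rho(g)b=gbg^{-1}$ whenever $b$ and $gbg^{-1}$ both lie in $B$. Moreover
$$\rho(g)=1\iff g\text{ centralizes a finite index subgroup of }B.\tag{1}$$

*Proof.* Let $g\in G$. The map $b\mapsto gbg^{-1}$ is an isomorphism from $B\cap g^{-1}Bg$ onto $gBg^{-1}\cap B$. Both groups have finite index in $B$, so both span $V$, and the map extends uniquely to $\rho(g)\in GL(V)$.

Given $g,h\in G$, consider
$$\{b\in B: hbh^{-1}\in B,\ ghbh^{-1}g^{-1}\in B\}=B\cap h^{-1}Bh\cap(gh)^{-1}B(gh).$$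
It is an intersection of two finite index subgroups of $B$, so it spans $V$. For $b$ in it, $\rho(h)b=hbh^{-1}$ is an element of $B$ whose $g$-conjugate lies in $B$. So $\rho(g)\rho(h)b=ghbh^{-1}g^{-1}=\rho(gh)b$. Thus $\rho(g)\rho(h)=\rho(gh)$.

If $\rho(g)=1$, then $gbg^{-1}=b$ for all $b\in B\cap g^{-1}Bg$, a finite index subgroup of $B$. Conversely, if $g$ centralizes a finite index subgroup $B'\le B$, then $\rho(g)$ is the identity on $B'$, which spans $V$. $\blacksquare$

If $k=0$, then $V=0$ and $\rho$ is trivial. We need one more textbook theorem.

**Burnside–Schur theorem.** A finitely generated torsion subgroup of $GL_k(\mathbb Q)$ is finite.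

It also follows from Selberg's lemma, which provides a torsion-free subgroup of finite index; in a torsion group that subgroup is trivial.

## 4. Why Abelian subgroups of maximal rank do not suffice

An Abelian subgroup of maximal rank in $G$ is certainly highest, so one would first try to work with these alone: intersect finitely many until the rank stops dropping, show that the resulting group $B$ is commensurated, and imitate Proposition 1. To conclude, one needs $\rho(G)$ to be finite. If $\rho(g)$ has infinite order, one would like a power of $g$ to lie in one of the subgroups under consideration. But an element need not have a power in an Abelian subgroup of maximal rank, and the argument stops exactly there.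

Geometry does not help at this point either. Suppose $G$ is a CAT(0) group. By the Flat Torus Theorem $B$ acts as a lattice of translations on a Euclidean space, and the length of the translation $b$ is the translation length of $b$ as an isometry, so it is invariant under conjugation. Hence $\rho(G)$ preserves a Euclidean norm on $V\otimes\mathbb R$. If $B$ were normal, $\rho(G)$ would also preserve the lattice $B$. It would then be finite, because a lattice has only finitely many vectors of each length. But $B$ is only commensurated, and a rational orthogonal matrix may have infinite order. The following group realizes this:
$$G=\langle a,b,t\mid [a,b],\ ta^2b^{-1}t^{-1}=a^2b,\ tab^2t^{-1}=a^{-1}b^2\rangle .$$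
It is a CAT(0) group by Leary–Minasyan (*Commensurating HNN extensions: nonpositive curvature and biautomaticity*, Geom. Topol. 25 (2021)).

**Structure of $G$.** Identify $L=\langle a,b\rangle\cong\mathbb Z^2$ with $\mathbb Z[i]$ by $a=1$, $b=i$. Then $P=\langle a^2b^{-1},ab^2\rangle$ is the ideal $(2-i)$, since $1+2i=i(2-i)$, and $P'=\langle a^2b,a^{-1}b^2\rangle$ is the ideal $(2+i)$, since $-1+2i=i(2+i)$. Both have index $5$ in $L$. The relations say that conjugation by $t$ maps $P$ to $P'$ by multiplication by
$$\lambda=\frac{2+i}{2-i}=\frac{3+4i}5 .$$
So $G$ is an HNN extension of $L$. The elements of $G$ that commensurate $L$ form a subgroup containing $L$ and $t$, hence $L$ is commensurated, and $\rho:G\to GL(\mathbb Q(i))$ sends $t$ to multiplication by $\lambda$ and $L$ to $1$. The roots of unity in $\mathbb Q(i)$ are $\pm1,\pm i$, so $\lambda$ is not a root of unity.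

**Facts on trees.** Let a group act on a tree $T$ without inversions. Each element is either *elliptic*, fixing a vertex, or *hyperbolic*, translating a line, its axis, by some $\tau>0$. For $h$ hyperbolic, the axis lies in every nonempty $h$-invariant subtree, and $d(v,hv)=\tau+2d(v,\text{axis})$. Two consequences follow.

* **(T1)** If an Abelian group $A$ contains a hyperbolic $h$, then $A$ acts on the axis of $h$ by translations. Each $x\in A$ maps the axis of $h$ to the axis of $xhx^{-1}=h$, and an automorphism of a line that commutes with a nontrivial translation is a translation. So $A$ modulo the pointwise stabilizer of the axis is infinite cyclic.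
* **(T2)** A finitely generated Abelian group $\langle x_1,\dots,x_s\rangle$ of elliptic elements fixes a vertex. Suppose the fixed subtree $T_j$ of $\langle x_1,\dots,x_j\rangle$ is nonempty. It is invariant under $x_{j+1}$, which fixes some vertex $u$. The vertex of $T_j$ nearest to $u$ is then fixed by $x_{j+1}$ too.

Let $T$ be the Bass–Serre tree of our HNN extension. A vertex $v$ has stabilizer $L$, all vertices are in its orbit, and all edges are in the orbit of $[v,tv]$. The stabilizer of $[v,tv]$ is $L\cap tLt^{-1}=P'$, and that of $[t^{-1}v,v]$ is $t^{-1}P't=P$.

One can also see directly that $G$ is CAT(0). Let $a,b$ act on $\mathbb E^2=\mathbb C$ as translations by $1,i$ and $t$ as the rotation $z\mapsto\lambda z$. The relations hold, because $t$ conjugates translation by $s$ to translation by $\lambda s$. Now let $G$ act diagonally on the CAT(0) space $T\times\mathbb E^2$. The action is cocompact, since all edges are equivalent and the stabilizer $P'$ of an edge acts on $\mathbb E^2$ as a lattice. It is proper: $T$ is locally finite, because $[L:P]=[L:P']=5$. So if $u$ is a vertex within $1/2$ of $x\in T$, the elements moving $x$ by less than $1/2$ move $u$ by less than $2$, and they lie in finitely many cosets of the stabilizer of $u$. That stabilizer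 is a conjugate of $L$ and acts on $\mathbb E^2$ as a lattice of translations, so each coset contains only finitely many elements moving a given point of $\mathbb E^2$ by less than $1/2$. Thus only finitely many elements move a given point $(x,y)$ by less than $1/2$, and a ball of radius $1/4$ at $(x,y)$ is as required.

**The maximal rank is $3$, and every Abelian subgroup of rank $3$ contains a finite index subgroup of $L$.** Let $A$ be a finitely generated Abelian subgroup. If it has no hyperbolic element, it lies in a conjugate of $L$ by (T2) and has rank at most $2$. Otherwise, by (T1), $A$ has an infinite cyclic quotient with kernel $N$ in a conjugate of $L$, so its rank is at most $3$. If the rank is $3$, then $N$ has rank $2$, hence finite index in a conjugate of $L$. Since $L$ is commensurated, $N$ contains a finite index subgroup of $L$. An Abelian subgroup of rank at least $3$ contains $\mathbb Z^3$, and one of rank at least $4$ would contain $\mathbb Z^4$; so both claims hold for all Abelian subgroups.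

It remains to see that rank $3$ occurs. Let $w=tat^{-1}a$. Note that $a=1$ lies in neither of the proper ideals $P,P'$. Since $wv=tat^{-1}v$, there is an edge path $v,\,tv,\,wv$. Translated by $t^{-1}$ it is $t^{-1}v,\,v,\,at^{-1}v$, which does not backtrack because $a\notin P$. Continue it by the $w$-translate $wv,\,wtv,\,w^2v$. There is backtracking at $wv$ only if $wtv=tv$, that is, $atv=(tat^{-1})^{-1}tv=ta^{-1}v=tv$. This would give $a\in L\cap tLt^{-1}=P'$, which is false. So the translates of the path by powers of $w$ form a line without backtracking, and $w$ is hyperbolic. Next, $\rho(w)=\lambda\cdot1\cdot\lambda^{-1}\cdot1=1$. By (1), $w$ centralizes a finite index subgroup $L_0\le L$. No nontrivial power of $w$ lies in $L$, so $\langle L_0,w\rangle\cong\mathbb Z^3$.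

**Consequence.** A finite intersection of Abelian subgroups of maximal rank always contains a finite index subgroup of $L$, so it is infinite. The attempt gets stuck at a group commensurable with $L$, on which $\rho(t)$ has infinite order.

**Nevertheless $G$ has AIP.** Under the homomorphism $G\to\mathbb Z$ with $t\mapsto1$ and $a,b\mapsto0$, all conjugates of $L$ go to $0$, so $t$ is not elliptic. As $d(v,tv)=1$, the axis of $t$ passes through all $t^iv$. We show that $\langle t\rangle$ is highest. Otherwise there is an Abelian subgroup $C$ of rank at least $2$ containing some $t^m$, $m\ge1$. By (T1) $C$ acts by translations on the axis, and since its rank is at least $2$ some $\ell\neq e$ in $C$ fixes the axis. So $t^i\ell t^{-i}\in L$ for all $i\in\mathbb Z$. From $t^m\ell t^{-m}=\ell$ we get $\lambda^m\ell=\ell$ in $\mathbb Q(i)$ with $\ell\ne0$, so $\lambda^m=1$, a contradiction. The group $\langle L_0,w\rangle$ is highest, since its rank is maximal. Finally $\langle t\rangle\cap\langle L_0,w\rangle=\{e\}$: a power $t^m$, $m\ne0$, in the intersection would centralize $L_0$, giving $\lambda^m=1$.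

The very element $t$ that acts badly on $L$ provides the missing highest subgroup. Its rank is only $1$, but it is highest, because $t$ acts badly. The proof of Theorem B makes this work in general: it admits highest subgroups of every rank, and there are enough of them.

## 5. A highest subgroup through a power of each element

From here to the end of Section 6, $G$ is a finitely generated group of bounded Abelian rank. The following lemma answers point 4 of Section 2.

**Lemma 3.** If $g\in G$ has infinite order, some $A\in\mathcal F(G)$ contains a power $g^m$, $m\ge1$. Also $\mathcal F(G)\ne\emptyset$. Finally, $\mathcal F(G)$ is invariant under conjugation.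

*Proof.* Consider the finitely generated free Abelian subgroups of $G$ that contain $g^m$ for some $m\ge1$; one of them is $\langle g\rangle$. Their ranks are bounded, so we may choose one, $A$, of maximal rank $s$. Suppose it is not highest: some finite index subgroup $A'\le A$ lies in an Abelian subgroup $C$ of rank greater than $s$. By (R1) and (R2), $A'$ embeds in $C\otimes\mathbb Q$ and spans a subspace of dimension $s$. So there is $c\in C$ whose image is not in this subspace. If $x c^j=e$ with $x\in A'$, then $j=0$, since otherwise the image of $c$ would lie in the span of $A'$; hence $x=e$. Therefore $\langle A',c\rangle\cong\mathbb Z^{s+1}$. Since $[A:A']<\infty$, a positive power of $g^m$ lies in $A'$, so $\langle A',c\rangle$ is one of the groups considered, with rank $s+1$. This contradicts the choice of $A$. So $A$ is highest.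

Without the condition on $g$, the same argument shows that a finitely generated free Abelian subgroup of maximal rank in $G$ is highest (it is $\{e\}$ if $G$ is torsion). So $\mathcal F(G)\ne\emptyset$. Conjugation by an element of $G$ is an automorphism of $G$, and the definition of $\mathcal F(G)$ is invariant under automorphisms. $\blacksquare$

The maximum is taken only among the subgroups that see $g$. This gives up control of the rank and gains a highest subgroup for every $g$.

## 6. Proof of Theorem B

By Lemma 3, $\mathcal F(G)\neq\emptyset$, so $k$ and $r$ are defined.

**Step 1. A stable intersection.** *We build an intersection $B$ whose rank cannot be lowered by any further member of $\mathcal F(G)$.* Start with $A_1\in\mathcal F(G)$ of rank $r$. Given $A_1,\dots,A_i$, if some $A\in\mathcal F(G)$ satisfies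
$$\operatorname{rank}(A_1\cap\dots\cap A_i\cap A)<\operatorname{rank}(A_1\cap\dots\cap A_i),$$
let $A_{i+1}$ be such an $A$; otherwise stop. The rank drops each time, so the process stops. Let $B=A_1\cap\dots\cap A_n$ be the last intersection, a free Abelian group of finite rank. For every $A\in\mathcal F(G)$ we have $\operatorname{rank}(B\cap A)=\operatorname{rank}B$, so by (R3)
$$[B:B\cap A]<\infty\qquad\text{for all }A\in\mathcal F(G).\tag{2}$$

We check that $\operatorname{rank}B=k$. As $B$ is a finite intersection of members of $\mathcal F(G)$, $\operatorname{rank}B\ge k$. Conversely, let $D=A'_1\cap\dots\cap A'_l$ be any such intersection. By (2), $B\cap D=\bigcap_j(B\cap A'_j)$ has finite index in $B$, so $\operatorname{rank}B\le\operatorname{rank}D$. Taking $D$ of rank $k$ gives $\operatorname{rank}B\le k$. The ranks started at $r$, ended at $k$, and dropped by at least $1$ at each of the $n-1$ additions, so $n\le r-k+1$.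

**Step 2. $B$ is commensurated.** *This makes Lemma 2 available.* Let $g\in G$. We have $gBg^{-1}=\bigcap_igA_ig^{-1}$, and each $gA_ig^{-1}$ lies in $\mathcal F(G)$. So by (2), $B\cap gBg^{-1}=\bigcap_i(B\cap gA_ig^{-1})$ has finite index in $B$. The same for $g^{-1}$ says $[B:B\cap g^{-1}Bg]<\infty$, and conjugating by $g$ gives $[gBg^{-1}:gBg^{-1}\cap B]<\infty$. So $B$ is commensurated, and we have $\rho:G\to GL(V)$, $V=B\otimes\mathbb Q\cong\mathbb Q^k$, with property (1).

**Step 3. $\rho(G)$ is finite.** *This is the claim $\Delta(G)\subseteq\{\pm1\}$ in higher rank.* Suppose $\rho(G)$ is infinite. It is a finitely generated subgroup of $GL_k(\mathbb Q)$, so by the Burnside–Schur theorem it is not torsion: there is $g\in G$ with $\rho(g)$ of infinite order. Then $g$ itself has infinite order. By Lemma 3 there are $A\in\mathcal F(G)$ and $m\ge1$ with $g^m\in A$. By (2), $B\cap A$ has finite index in $B$, and $g^m$ centralizes $B\cap A$ because $A$ is Abelian. By (1), $\rho(g)^m=\rho(g^m)=1$, a contradiction.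

The subgroup $A$ may have small rank. That does not matter, because (2) holds for every member of $\mathcal F(G)$. If maximal rank had been required, there might be no such $A$, as for $g=t$ in Section 4.

**Step 4. Statement (1).** *We turn the trivial action of $\ker\rho$ into central elements.* By Step 3, $K=\ker\rho$ has finite index in the finitely generated group $G$, so $K$ is generated by finitely many elements $g_1,\dots,g_s$. By (1) each $g_j$ centralizes a finite index subgroup $B_j\le B$. Let $B_0=\bigcap_jB_j$ (with $B_0=B$ if $s=0$). It has finite index in $B$, and every generator of $K$ centralizes it, hence so does $K$. Each element of $B$ centralizes $B$, so $B\le K$ by (1). Therefore $B_0\le Z(K)$. Together with Step 1 this is statement (1).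

**Step 5. Statement (2).** *We show that a central element of a finite index subgroup has a power in every highest subgroup, free Abelian or not.* Let $A$ be highest, $[G:H]<\infty$, $z\in Z(H)$, and $A'=A\cap H$, which has finite index in $A$. As $A'\le H$ and $z$ is central in $H$, the group $\langle A',z\rangle$ is Abelian. It contains $A'$, a finite index subgroup of the highest group $A$, so its rank is at most $\operatorname{rank}A=\operatorname{rank}A'$, and hence equal to $\operatorname{rank}A'$. This rank is finite, since $G$ has bounded Abelian rank. By (R4), $z^m\in A'\le A$ for some $m\ge1$.

**Step 6. Statement (3).** *We compare $k$ with the ranks of centers.* Let $[G:H]<\infty$, and let $z_1,\dots,z_s\in Z(H)$ have linearly independent images in $Z(H)\otimes\mathbb Q$. By statement (2), for each $i$ and $j$ some positive power of $z_j$ lies in $A_i$. Taking a common multiple $m$ of the finitely many exponents, we get $z_j^m\in A_1\cap\dots\cap A_n=B$ for all $j$. The elements $z_1^m,\dots,z_s^m$ generate a group isomorphic to $\mathbb Z^s$ by (R1), and it lies in $B$, so $s\le k$. Thus $\operatorname{rank}Z(H)\le k$. For $H=K$, $B_0\le Z(K)$ has rank $k$, so equality holds.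

**Step 7. Statement (4).** *We read off AIP.* If $k=0$, then $B$ is free Abelian of rank $0$, so $B=\{e\}$, and $A_1,\dots,A_n$ show that $G$ has AIP, with $n\le r+1$. If $G$ has AIP through highest subgroups $A'_1,\dots,A'_l$, and $z\in Z(H)$ with $[G:H]<\infty$, then by statement (2) and a common multiple of exponents, $z^m\in\bigcap_jA'_j=\{e\}$ for some $m\ge1$. So no finite index subgroup has a central element of infinite order. If no finite index subgroup has a central element of infinite order, all the groups $Z(H)$ are torsion, hence of rank $0$, and $k=0$ by statement (3). The three conditions are equivalent. $\blacksquare$

Compare with the infinite dihedral group. There $\mathcal F(G)$ consists of the infinite subgroups of the translation group $\mathbb Z$, so $B$ is one of these and $k=r=1$. The reflections act on $V=\mathbb Q$ by $-1$, and $K$ is the translation group.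

## 7. Bounded rank from flats, and Theorem A

Let $G$ act properly and cocompactly by isometries on a CAT(0) space $X$. We check the two hypotheses of Theorem B.

**Finite generation.** This is [BH, I.8.10]. We also recall that $X$ is proper, that is, closed balls are compact [BH, I.8.4], and that all elements of $G$ act semisimply [BH, II.6.10]. Semisimple means that the displacement $x\mapsto d(x,gx)$ attains its minimum; $g$ is elliptic if the minimum is $0$ and hyperbolic if it is positive.

**Bounded Abelian rank.** *The point is that a large $\mathbb Z^n$ forces many far apart points into one compact set.* An Abelian subgroup of rank at least $n$ contains $\mathbb Z^n$ by (R1). This group acts properly by semisimple isometries, so by the Flat Torus Theorem [BH, II.7.1] $X$ contains an isometrically embedded Euclidean space $\mathbb E^n$. Choose a compact $C\subseteq X$ with $GC=X$; it depends only on the action. After translating the flat by an element of $G$, some point $p$ of it lies in $C$. Choose $n$ orthonormal vectors in the flat based at $p$. Their endpoints are $n$ points at distance $1$ from $p$ and at pairwise distance $\sqrt2$. They lie in the closed $1$-neighborhood of $C$, which is compact because $X$ is proper. Cover this compact set by $M$ sets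 of diameter less than $\sqrt2$. Each contains at most one of the $n$ points, so $n\le M$, and $M$ does not depend on the Abelian subgroup.

**Proof of Theorem A.** Theorem B applies to $G$. A central element of infinite order in a finite index subgroup $H$ would make $Z(H)$ infinite, which the hypothesis excludes. By Theorem B(4), $G$ has AIP. $\blacksquare$

## 8. Finite centers and the splitting $\mathbb Z^k\times Q$

**Proof of Theorem C(1).** If every finite index subgroup has finite center, Theorem A gives AIP. Conversely, let $G$ have AIP and $[G:H]<\infty$. Theorem B(4) says that $Z(H)$ is torsion, and we have to exclude an infinite torsion center. By [BH, II.2.8], $G$ has only finitely many conjugacy classes of finite subgroups, so there is a bound $N$ on the orders of its finite subgroups. If $Z(H)$ had more than $N$ elements, $N+1$ of them would generate a finitely generated torsion Abelian group, which is finite and of order greater than $N$, a contradiction. So $Z(H)$ is finite. $\blacksquare$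

**Proof of Theorem C(2), existence.** *We split off the central subgroup found in Theorem B(1).* Let $K$ and $B_0\cong\mathbb Z^k$ be as in Theorem B(1). A nontrivial element of $B_0$ has infinite order. It is semisimple, and it is not elliptic, since point stabilizers of a proper action are finite and elliptic elements therefore have finite order. So it is hyperbolic. By [BH, II.6.12], a finitely generated group of isometries of a CAT(0) space with a central subgroup $\mathbb Z^k$ whose nontrivial elements are hyperbolic has a finite index subgroup containing this $\mathbb Z^k$ as a direct factor. Applied to $K$, this gives a finite index subgroup $B_0\times Q$ of $K$, hence of $G$.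

The group $Q$ is a quotient of a finite index subgroup of $G$, so it is finitely generated; being a subgroup of $G$, it has bounded Abelian rank. So Theorem B applies to $Q$. If a finite index subgroup $Q'\le Q$ had a central element $q$ of infinite order, then $B_0\times Q'$ would have finite index in $G$ and center containing $B_0\times\langle q\rangle$, of rank $k+1$, contrary to Theorem B(3) for $G$. By Theorem B(4), $Q$ has AIP.

**Proof of Theorem C(2), uniqueness.** *We show that $l=k$ for any decomposition of this form with exponent $l$.* Let $\mathbb Z^l\times Q'$ be a finite index subgroup of $G$ with $Q'$ having AIP. As before, $Q'$ is finitely generated of bounded Abelian rank. The center of $\mathbb Z^l\times Q'$ has rank at least $l$, so $l\le k$ by Theorem B(3).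

For the other inequality let $H'=K\cap(\mathbb Z^l\times Q')$, which has finite index in $G$. Since $B_0\le Z(K)$, we have $B_0\cap H'\le Z(H')$, and $B_0\cap H'$ has finite index in $B_0$. So $\operatorname{rank}Z(H')\ge k$. Now project $H'$ to $Q'$. The image $Q''$ has finite index in $Q'$, and $Z(H')$ maps into $Z(Q'')$, because $H'\to Q''$ is surjective. By Theorem B(4) applied to $Q'$, the group $Z(Q'')$ is torsion. The kernel of the projection on $Z(H')$ lies in $\mathbb Z^l$. By additivity of rank, $\operatorname{rank}Z(H')\le l+0$. So $k\le l$, and $l=k$. $\blacksquare$

## 9. An infinitely generated group with rank at most $2$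

The proof of Theorem B used finite generation in Step 3 (Burnside–Schur) and in Step 4 (finitely many subgroups $B_j$). It cannot be dropped. Let
$$G=\langle z,x_1,x_2,\dots\mid[x_i,z^{2^i}]=1\ (i\ge1)\rangle .$$
We show that $G$ has bounded Abelian rank and that all its finite index subgroups have trivial center, yet AIP fails.

This is a multiple HNN extension of $\langle z\rangle\cong\mathbb Z$. In its Bass–Serre tree let $v$ be the vertex with stabilizer $\langle z\rangle$. All vertices are translates of $v$, each edge is a translate of exactly one of the edges $[v,x_nv]$, and $[v,x_nv]$ has stabilizer $\langle z^{2^n}\rangle$. An element of finite order is elliptic, so it lies in a conjugate of $\langle z\rangle$ and is trivial: $G$ is torsion-free.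

**Abelian subgroups are finitely generated of rank at most $2$.** Let $A$ be Abelian. If it contains a hyperbolic element, then by (T1) $A$ has an infinite cyclic quotient whose kernel fixes a line pointwise. The kernel lies in a conjugate of $\langle z\rangle$ and is cyclic, so $A$ is generated by two elements. If $A$ has no hyperbolic element, each of its elements is conjugate to some $z^j$, and the homomorphism $G\to\mathbb Z$ with $z\mapsto1$, $x_i\mapsto0$ sends it to $j$. So this homomorphism is injective on $A$, and $A$ is cyclic.

**AIP fails.** Let $A$ be highest. It is finitely generated, so $A\le\langle z,x_1,\dots,x_n\rangle$ for some $n$. The element $z^{2^n}$ commutes with $z$ and with $x_i$ for $i\le n$, because it is a power of $z^{2^i}$. So $\langle A,z^{2^n}\rangle$ is Abelian, and as $A$ is highest it has the same rank as $A$. By (R4) a positive power of $z$ lies in $A$. Hence any finite intersection of highest subgroups contains a positive power of $z$, and $z$ has infinite order.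

**Finite index subgroups have trivial center.** Let $c\in Z(H)$, $[G:H]<\infty$. For each $n$ some positive power of $x_n$ lies in $H$, so $c$ commutes with it. The homomorphism $G\to\mathbb Z$ sending $x_n$ to $1$ and the other generators to $0$ kills all conjugates of $\langle z\rangle$, so $x_n$ is hyperbolic. As $d(v,x_nv)=1$, its axis contains $[v,x_nv]$ and consists of the edges $x_n^j[v,x_nv]$, $j\in\mathbb Z$, all in the orbit of $[v,x_nv]$. In particular $x_1$ and $x_2$ have different axes.

Suppose $c$ is hyperbolic. A positive power of $x_n$ commutes with $c$, so it preserves the axis of $c$. That power is hyperbolic with the same axis as $x_n$, so the axis of $x_n$ lies in the axis of $c$, and the two lines are equal. For $n=1,2$ this is a contradiction. So $c$ is elliptic. Its fixed subtree is nonempty and invariant under a positive power of $x_n$, hence contains the axis of $x_n$ and the edge $[v,x_nv]$. Thus $c\in\langle z^{2^n}\rangle$ for every $n$, and $c=e$.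

So for this $G$ the third condition in Theorem B(4) holds and the first fails.
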